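# Littlewood–Richardson coefficients and discrete midpoint log-concavity: three rows, four rows, many rows

## 1. Rounded midpoints, and what happens in two rows

A vector $\lambda\in\mathbb Z^n$ is a partition if $\lambda_1\ge\cdots\ge\lambda_n\ge0$, and $|\lambda|=\lambda_1+\cdots+\lambda_n$. The Littlewood–Richardson coefficients are defined by $s_\lambda s_\mu=\sum_\nu c_{\lambda\mu}^\nu s_\nu$, with Schur polynomials in $n$ variables. Fix partitions $\nu,\pi\in\mathbb Z^n$ with $|\nu|=|\pi|$ and consider all ways to write $\pi$ as a sum $\lambda+(\pi-\lambda)$ of two partitions. This gives a function on $\mathbb Z^n$,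
$$f(\lambda)=f_{\nu,\pi}(\lambda)=c^{\nu}_{\lambda(\pi-\lambda)},$$
where $f(\lambda)=0$ if $\lambda$ or $\pi-\lambda$ is not a partition.

The question, taken from David E Speyer, "L-log-concavity and a proof of the conjecture of Lam, Postnikov and Pylyavskyy", arXiv:2601.05007 (2026), is whether moving two arguments toward their middle can only increase the product of the values of $f$. The midpoint of two integer vectors need not be an integer vector, so we round it up once and down once.

**Definition.** A function $f:\mathbb Z^n\to\mathbb R_{\ge0}$ is *$L$-$\log$-concave* if for all $x,y\in\mathbb Z^n$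
$$f(x)f(y)\le f\!\left(\left\lceil\tfrac{x+y}2\right\rceil\right)f\!\left(\left\lfloor\tfrac{x+y}2\right\rfloor\right),\qquad(1)$$
with $\lceil\cdot\rceil$ and $\lfloor\cdot\rfloor$ taken coordinatewise. This is the multiplicative analogue of Murota's discrete midpoint convexity, that is, of $L^\natural$-convexity.

**Example.** The indicator function of $\{(0,0),(1,1)\}\subset\mathbb Z^2$ is $L$-$\log$-concave: the two rounded midpoints of $(0,0)$ and $(1,1)$ are again $(1,1)$ and $(0,0)$, and for $x=y$ both sides of (1) agree. The indicator function of $\{(1,0),(0,1)\}$ is not: the rounded midpoints of these two points are $(1,1)$ and $(0,0)$. So the diagonal direction is harmless and the antidiagonal direction is dangerous. A bound on $z_1-z_2$ survives rounding; a bound on $z_1+z_2$ may not.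

**Lemma 1.** Let $E\subset\mathbb Z^m$ be defined by constraints of the forms
$$z_i-z_j\le c,\qquad z_i\le c,\qquad -z_i\le c\qquad(c\in\mathbb Z).$$
If $z,w\in E$, then $\lceil\frac{z+w}2\rceil\in E$ and $\lfloor\frac{z+w}2\rfloor\in E$.

*Proof.* From $z_i-z_j\le c$ and $w_i-w_j\le c$ we get $\frac{z_i+w_i}2\le\frac{z_j+w_j}2+c$. Rounding up is monotone and commutes with adding the integer $c$, so $\lceil\frac{z_i+w_i}2\rceil\le\lceil\frac{z_j+w_j}2\rceil+c$. The same holds for rounding down. For $z_i\le c$ and $-z_i\le c$, round the inequalities $\frac{z_i+w_i}2\le c$ and $-c\le\frac{z_i+w_i}2$; the integers $c$ and $-c$ do not move. $\square$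

**The Littlewood–Richardson rule, as a count of arrays.** Recall that $c_{\lambda\mu}^\nu=c_{\mu\lambda}^\nu$ is the number of LR tableaux of shape $\nu/\mu$ and content $\lambda$. These are the semistandard fillings whose word, read along rows from right to left, from the top row to the bottom row, has in every prefix at least as many $j$'s as $(j+1)$'s. The coefficient is $0$ if $\mu\not\subset\nu$, and appending zeros to $\lambda,\mu,\nu$ does not change it. For instance, $(2,1)/(1)$ consists of two boxes in different rows and columns. The words $1,1$ and $1,2$ are admissible, and no admissible word begins with $2$, so $c^{(2,1)}_{(2)(1)}=c^{(2,1)}_{(1,1)(1)}=1$.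

A filling with weakly increasing rows is determined by the numbers $a_{ji}\ge0$ of letters $j$ in row $i$. We need the other conditions in these terms.

*Columns.* The filling is column strict if and only if for $1\le i<n$ and $1\le j\le n$
$$\mu_{i+1}+\sum_{k\le j}a_{k,i+1}\ \le\ \mu_i+\sum_{k\le j-1}a_{k,i}.\qquad(2)$$
Indeed, suppose $a_{j,i+1}>0$. The left side is the column of the last $j$ in row $i+1$, and (2) says that the cell above it belongs to $\mu$ or contains a letter $<j$. So (2) is necessary in this case, and it takes care of all $j$'s in row $i+1$, since the others stand further left. If $a_{j,i+1}=0$, then (2) imposes nothing new: it follows from the case $j-1$, because the right side weakly increases with $j$, or from $\mu_{i+1}\le\mu_i$ if $j=1$.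

*Lattice words.* The prefix condition is equivalent to
$$\sum_{k\le i}a_{j+1,k}\ \le\ \sum_{k\le i-1}a_{j,k}\qquad\text{for all } i,j.\qquad(3)$$
In each row the $(j+1)$'s are read before the $j$'s, so within row $i$ the excess of $j$'s over $(j+1)$'s is smallest just after the last $j+1$ of that row, and (3) is the condition at that moment. Condition (3) forces $a_{ji}=0$ for $j>i$, by induction on $j$: if $a_{jk}=0$ for all $k<j$, then the right side of (3) vanishes for $i\le j$, so $a_{j+1,k}=0$ for $k\le j$.

Hence $c^\nu_{\lambda\mu}$ is the number of arrays of nonnegative integers $(a_{ji})$ satisfying (2), (3), the row sums $\sum_ja_{ji}=\nu_i-\mu_i$ and the contents $\sum_ia_{ji}=\lambda_j$. (If $\mu\not\subset\nu$, some row sum is negative and there is no array.)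

**One row.** For $n=1$ we have $\nu=\pi$ and $s_\lambda=x_1^{\lambda}$. So $f$ is the indicator function of the integers $0\le\lambda\le\pi_1$, and (1) holds by Lemma 1.

**Two rows.** Let $\lambda$ and $\mu=\pi-\lambda$ be partitions in $\mathbb Z^2$. The unknowns are $a_{11},a_{12},a_{22}$, and the row sums and contents leave no freedom:
$$a_{11}=\lambda_1+\nu_1-\pi_1,\qquad a_{22}=\lambda_2,\qquad a_{12}=(\nu_2-\pi_2+\lambda_2)-\lambda_2=\nu_2-\pi_2.$$
The content of $1$ is then correct, since $a_{11}+a_{12}=\lambda_1+|\nu|-|\pi|=\lambda_1$. The remaining conditions are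

* nonnegativity: $\lambda_1\ge\pi_1-\nu_1$, $\lambda_2\ge0$, and $\nu_2\ge\pi_2$, which does not involve $\lambda$;
* columns: $\mu_2+a_{12}\le\mu_1$, i.e. $\lambda_1-\lambda_2\le\pi_1-\nu_2$; for $j=2$ we get $\nu_2\le\nu_1$;
* lattice: $a_{22}\le a_{11}$, i.e. $\lambda_2-\lambda_1\le\nu_1-\pi_1$;
* $\lambda$ and $\pi-\lambda$ are partitions: $\lambda_1\ge\lambda_2\ge0$, $\lambda_1-\lambda_2\le\pi_1-\pi_2$, $\lambda_2\le\pi_2$.

So $f$ is identically zero or is the indicator function of a set as in Lemma 1. If $f(x)=f(y)=1$, both rounded midpoints lie in the set and (1) reads $1\le1$. Thus $f$ is $L$-$\log$-concave for $n=2$.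

**Example.** For $\pi=(3,1)$, $\nu=(2,2)$ the conditions reduce to $\lambda_1-\lambda_2=1$ and $0\le\lambda_2\le1$, so the support is $\{(1,0),(2,1)\}$, a diagonal pair.

What changes for larger $n$? Two things might. First, $f$ takes values larger than $1$, so closure of the support is not enough. Second, the array has free parameters, and the constraints on them may stop being constraints on differences. For $n=3$ the first change occurs and the second does not. For $n=4$ the second occurs, and the inequality fails. Here are the three results.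

**Theorem A.** For $n=4$, $\nu=(5,4,3,2)$, $\pi=(7,5,2,0)$, $x=(2,2,1,0)$, $y=(3,1,1,0)$ we have $f(x)=f(y)=1$ and $f(\lfloor\frac{x+y}2\rfloor)=0$. Appending zeros gives a counterexample to $L$-$\log$-concavity for every $n\ge4$.

**Theorem B.** For $n\le3$ and all partitions $\nu,\pi\in\mathbb Z^n$ with $|\nu|=|\pi|$, the function $f_{\nu,\pi}$ is $L$-$\log$-concave. Hence the property holds for all $\nu,\pi$ in $\mathbb Z^n$ if and only if $n\le3$.

**Theorem C.** For every $t\ge1$ there are partitions $\nu,\pi$ in $\mathbb Z^{4t}$ with $|\nu|=|\pi|$, and $x,y\in\mathbb Z^{4t}$ with $x+y\in2\mathbb Z^{4t}$, such that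
$$\frac{f(x)f(y)}{f(\frac{x+y}2)^2}\ \ge\ \frac{(9/4)^t}{(2t+3)^{15}}.$$
So for all large $n$ even the true-midpoint inequality $f(x)f(y)\le f(\frac{x+y}2)^2$ for $x+y\in2\mathbb Z^n$ fails.

## 2. Three rows: one free parameter, and only differences

We prove Theorem B for $n=3$; the cases $n=1,2$ were done above. (They also follow from $n=3$: pad $\nu,\pi,\lambda$ by zeros, which does not change the coefficient, and note that rounded midpoints of padded vectors are padded.) The "if and only if" follows once Theorem A is proved.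

**Step 1: solve for the array.** The purpose is to write $f(\lambda)$ as the number of integers $v$ in an explicit range. Let $\lambda$ and $\mu=\pi-\lambda$ be partitions in $\mathbb Z^3$. By (3), $a_{21}=a_{31}=a_{32}=0$. Put $v=a_{22}$. Row 1 gives $a_{11}$, row 2 gives $a_{12}$, and the contents of $2$ and $3$ give $a_{23}$ and $a_{33}$:
$$a_{11}=\lambda_1+\nu_1-\pi_1,\qquad a_{12}=\lambda_2+\nu_2-\pi_2-v,\qquad a_{23}=\lambda_2-v,\qquad a_{33}=\lambda_3.$$
The content of $1$ gives $a_{13}=\lambda_1-a_{11}-a_{12}=v-\lambda_2+(\pi_1+\pi_2-\nu_1-\nu_2)$. Since $|\nu|=|\pi|$, this is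
$$a_{13}=v-\lambda_2+\nu_3-\pi_3 .$$
Then row 3 has the right sum: $a_{13}+a_{23}+a_{33}=\nu_3-\pi_3+\lambda_3=\nu_3-\mu_3$. So row sums and contents hold exactly when the array is given by these formulas, with $v$ free.

**Step 2: list the remaining conditions.** The purpose is to see their form.

* Nonnegativity: $\lambda_1\ge\pi_1-\nu_1$; $v\le\lambda_2+\nu_2-\pi_2$; $v\ge\lambda_2+\pi_3-\nu_3$; $v\le\lambda_2$; $v\ge0$; $\lambda_3\ge0$.
* Columns, rows 1 and 2. For $j=1$: $\mu_2+a_{12}\le\mu_1$. Here $\mu_2+a_{12}=\nu_2-v$, so this is $v\ge\lambda_1+\nu_2-\pi_1$. For $j=2,3$ the two sides are the full rows, and the condition is $\nu_2\le\nu_1$.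
* Columns, rows 2 and 3. For $j=1$: $\mu_3+a_{13}\le\mu_2$, where $\mu_3+a_{13}=v-\lambda_3-\lambda_2+\nu_3$, so this is $v\le\lambda_3+\pi_2-\nu_3$. For $j=2$: $\mu_3+a_{13}+a_{23}\le\mu_2+a_{12}$, which is $\nu_3-\lambda_3\le\nu_2-v$, i.e. $v\le\lambda_3+\nu_2-\nu_3$. For $j=3$: $\nu_3\le\nu_2$.
* Lattice. $a_{22}\le a_{11}$ is $v\le\lambda_1+\nu_1-\pi_1$. Next, $a_{22}+a_{23}\le a_{11}+a_{12}$ is $\lambda_2\le\lambda_1+\nu_1-\pi_1+\lambda_2+\nu_2-\pi_2-v$, i.e. $v\le\lambda_1+\nu_1+\nu_2-\pi_1-\pi_2$. Finally $a_{33}\le a_{22}$ is $v\ge\lambda_3$. The other cases of (3) say $0\le0$.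
* $\lambda$ and $\pi-\lambda$ are partitions: $\lambda_1\ge\lambda_2\ge\lambda_3\ge0$, $\lambda_1-\lambda_2\le\pi_1-\pi_2$, $\lambda_2-\lambda_3\le\pi_2-\pi_3$, $\lambda_3\le\pi_3$.

Let $E\subset\mathbb Z^4$ be the set of all $z=(v,\lambda_1,\lambda_2,\lambda_3)$ satisfying the whole list. Then
$$f(\lambda)=\#\{v:(v,\lambda)\in E\}\qquad\text{for every }\lambda\in\mathbb Z^3,\qquad(4)$$
and every constraint on $z$ has one of the three forms in Lemma 1. Look again at the second lattice condition: $\lambda_2$ occurred on both sides and canceled. We shall return to this line when $n=4$.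

**Example.** Let $\nu=(3,2,1)$, $\pi=(4,2,0)$, $\lambda=\mu=(2,1,0)$. The conditions on $v$ all reduce to $0\le v$ and $v\le1$ (and $v\le 1$ comes, for example, from $v\le\lambda_2$), while those on $\lambda$ hold. So $f(\lambda)=2$. The two tableaux on the three separate boxes of $(3,2,1)/(2,1)$ have words $1,1,2$ (with $v=0$) and $1,2,1$ (with $v=1$).

**Step 3: from closure to the product inequality.** The purpose is to handle values larger than $1$. Let $f(x),f(y)>0$; otherwise (1) is trivial. For fixed $\lambda$ the constraints on $v$ are upper and lower bounds, so the fibers of $E$ over $x$ and $y$ are integer intervals $[a,b]$ and $[a',b']$, of sizes $f(x)=b-a+1$ and $f(y)=b'-a'+1$.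

For $v\in[a,b]$ and $v'\in[a',b']$, Lemma 1 puts $\lceil\frac{v+v'}2\rceil$ in the fiber over $\lceil\frac{x+y}2\rceil$. The sums $v+v'$ run over all integers from $a+a'$ to $b+b'$, and $m\mapsto\lceil\frac m2\rceil$ moves in steps of $0$ or $1$. So the fiber over $\lceil\frac{x+y}2\rceil$ has at least
$$p_0=\left\lceil\tfrac{b+b'}2\right\rceil-\left\lceil\tfrac{a+a'}2\right\rceil+1$$
elements, and in the same way the fiber over $\lfloor\frac{x+y}2\rfloor$ has at least
$$q_0=\left\lfloor\tfrac{b+b'}2\right\rfloor-\left\lfloor\tfrac{a+a'}2\right\rfloor+1$$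
elements. Both numbers are at least $1$. Since $\lceil\frac m2\rceil+\lfloor\frac m2\rfloor=m$,
$$p_0+q_0=(b+b')-(a+a')+2=f(x)+f(y).$$
Since $\lceil\frac m2\rceil-\lfloor\frac m2\rfloor\in\{0,1\}$, we have $|p_0-q_0|\le1$. The integers $p_0-q_0$ and $f(x)-f(y)$ have the same parity, because the sums agree; so $(p_0-q_0)^2\le(f(x)-f(y))^2$. Hence
$$4p_0q_0=(p_0+q_0)^2-(p_0-q_0)^2\ \ge\ (f(x)+f(y))^2-(f(x)-f(y))^2=4f(x)f(y),$$
and therefore
$$f\!\left(\left\lceil\tfrac{x+y}2\right\rceil\right)f\!\left(\left\lfloor\tfrac{x+y}2\right\rfloor\right)\ge p_0q_0\ge f(x)f(y).$$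
This proves that $f_{\nu,\pi}$ is $L$-$\log$-concave for $n\le3$. $\blacksquare$

## 3. Four rows: a constraint on three variables, and a zero at a rounded midpoint

The natural attempt for $n=4$ is to repeat Section 2. Take the lattice condition $a_{22}+a_{23}\le a_{11}+a_{12}$ again. The rows still give $a_{11}=\lambda_1+\nu_1-\pi_1$ and $a_{12}=\lambda_2+\nu_2-\pi_2-a_{22}$. But the letter $2$ may now also appear in row 4, so its content equation is $a_{22}+a_{23}+a_{24}=\lambda_2$, and the condition becomes $\lambda_2-a_{24}\le\lambda_1+\nu_1-\pi_1+\lambda_2+\nu_2-\pi_2-a_{22}$, that is,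
$$a_{22}-a_{24}-\lambda_1\ \le\ \nu_1+\nu_2-\pi_1-\pi_2.\qquad(5)$$
Again $\lambda_2$ cancels, but three variables remain, and Lemma 1 does not apply. Two tableaux can satisfy (5) with equality by trading $a_{24}$ against $\lambda_1$: one with $(a_{24},\lambda_1)=(1,2)$, the other with $(a_{24},\lambda_1)=(0,3)$, and $a_{22}=0$ in both. Rounding down then gives $(0,2)$, and the left side of (5) goes up by one. The example in Theorem A realizes exactly this. It remains to show that at the rounded midpoint there is no other tableau either.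

**Proof of Theorem A.** Here $|\nu|=|\pi|=14$ and
$$\left\lceil\tfrac{x+y}2\right\rceil=(3,2,1,0),\qquad\left\lfloor\tfrac{x+y}2\right\rfloor=(2,1,1,0).$$
In all three computations below, $\mu_3=1$ and $\mu_4=0$. So row 3 of $\nu/\mu$ has two boxes, in columns $2,3$, and row 4 has two boxes, in columns $1,2$. Write $(a,b)$ for row 3 and $(c,d)$ for row 4, with $a\le b$ and $c\le d$. These two rows share only column 2, which gives the condition $a<d$. They contribute $b,a,d,c$ to the word.

**Step 1: $f(x)=1$.** Here $\pi-x=(5,3,1,0)$. Besides rows 3 and 4 the shape has one box, in row 2, column 4, which shares no column with the others. The content is $\{1,1,2,2,3\}$. The first letter must be $1$, so the word is $1,b,a,d,c$, and $b\in\{1,2\}$.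

* $(a,b)=(1,1)$ uses three $1$'s, which is impossible.
* $(a,b)=(2,2)$ gives the prefix $1,2,2$, which is not allowed.
* $(a,b)=(1,2)$ leaves $\{2,3\}$, so $(c,d)=(2,3)$. The word $1,2,1,3,2$ is admissible, and $a=1<3=d$.

**Step 2: $f(y)=1$.** Here $\pi-y=(4,4,1,0)$. The shape has one box in row 1, column 5, no box in row 2, and rows 3 and 4 as above. The content is $\{1,1,1,2,3\}$, and the word is again $1,b,a,d,c$ with $b\in\{1,2\}$.

* $(a,b)=(1,1)$ leaves $\{2,3\}$, so $(c,d)=(2,3)$; the prefix $1,1,1,3$ is not allowed.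
* $(a,b)=(2,2)$ would use two $2$'s.
* $(a,b)=(1,2)$ leaves $\{1,3\}$, so $(c,d)=(1,3)$. The word $1,2,1,3,1$ is admissible, and $a=1<3=d$.

**Step 3: $f(\lfloor\frac{x+y}2\rfloor)=0$.** Here $\pi-(2,1,1,0)=(5,4,1,0)$. Rows 1 and 2 of the shape are empty, and the content is $\{1,1,2,3\}$. The first letter read is $b$, so $b=1$, hence $a=1$. Then $(c,d)=(2,3)$, and the word $1,1,3,2$ is not admissible.

So $f(x)f(y)=1>0=f(\lceil\frac{x+y}2\rceil)f(\lfloor\frac{x+y}2\rfloor)$. For $n>4$ append $n-4$ zeros to $\nu,\pi,x,y$. The coefficients do not change, and the rounded midpoints of the padded vectors are the padded rounded midpoints. $\blacksquare$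

In the tableaux of Steps 1 and 2, $a_{22}=0$ and $(a_{24},\lambda_1)$ is $(1,2)$ and $(0,3)$, and both sides of (5) are $-3$, as announced.

**Remark.** No cleverer choice of parameters can rescue Section 2 for this $\nu,\pi$. Suppose there were a set $E\subset\mathbb Z^{m+4}$ as in Lemma 1, with any number $m$ of auxiliary integer variables, such that $f(\lambda)>0$ exactly when the fiber of $E$ over $\lambda$ is nonempty. Choose points of $E$ over $x$ and over $y$. By Lemma 1 their rounded-down midpoint lies in $E$, over $\lfloor\frac{x+y}2\rfloor$, so $f(\lfloor\frac{x+y}2\rfloor)>0$. This contradicts Theorem A.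

## 4. True midpoints: separating the sum condition from the product structure

In Theorem A the rounding does the damage. So one may retreat to pairs with $x+y\in2\mathbb Z^n$, where both rounded midpoints equal $\frac{x+y}2$, and ask for $f(x)f(y)\le f(\frac{x+y}2)^2$. To refute this we want points $\lambda^0,\lambda^1,\lambda^2$ in arithmetic progression at which $f$ can be computed and
$$f(\lambda^0)f(\lambda^2)>f(\lambda^1)^2 .$$

Among the most computable LR coefficients are the Kostka numbers. Write $K_{\alpha,\beta}$ for the number of semistandard tableaux of shape $\alpha$ and content $\beta$. If the rows of $\kappa/\varepsilon$ share no columns and have lengths $\beta_1,\dots,\beta_s$, then $s_{\kappa/\varepsilon}=h_{\beta_1}\cdots h_{\beta_s}=\sum_\alpha K_{\alpha,\beta}s_\alpha$. Since $s_{\kappa/\varepsilon}=\sum_\alpha c^\kappa_{\alpha\varepsilon}s_\alpha$, this says $c^\kappa_{\alpha\varepsilon}=K_{\alpha,\beta}$. The Kostka numbers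
$$K_{((2N)^t),(N^{2t})}\qquad(N=0,1,2)$$
are promising: we shall see that they are $1$, at most $4^t$, and at least $36^t$ up to a polynomial factor, and $1\cdot36>4\cdot4$.

The first attempt is to realize them directly by a family $c^\kappa_{\alpha^N\varepsilon^N}$ with $\kappa$ fixed. As $N$ grows by one, all $2t$ rows of $\kappa/\varepsilon^N$ must get longer by $1$, so $\varepsilon^N$ decreases by $1$ in every coordinate. Meanwhile $\alpha^N$ grows by $2$ in its first $t$ coordinates and by $0$ in the others. The sizes match, but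
$$\alpha^N+\varepsilon^N=\text{const}+N\,(1^t,(-1)^t)$$
depends on $N$, whereas our function requires $\lambda+\mu=\pi$ to be fixed. Here the attempt stops.

The way around is to double the number of rows. Let $\lambda=(\alpha|\gamma)$ and $\mu=(\delta|\varepsilon)$, where $(\cdot|\cdot)$ is concatenation. The condition that $\lambda+\mu$ be fixed pairs $\alpha$ with $\delta$ and $\gamma$ with $\varepsilon$. The next lemma gives a situation in which the coefficient factors along the other pairing, $\alpha$ with $\varepsilon$ and $\gamma$ with $\delta$. Then $\delta^N$ can absorb the change in $\alpha^N$, and $\gamma^N$ the change in $\varepsilon^N$, and we only have to arrange that the factor containing $\gamma$ and $\delta$ is trivial.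

**Lemma 2.** Let $\lambda=(\alpha|\gamma)$, $\mu=(\delta|\varepsilon)$, $\nu=(\kappa'|\kappa)$ be partitions in $\mathbb Z^{2r}$, with all blocks in $\mathbb Z^r$. Suppose $|\kappa'|=|\gamma|+|\delta|$, $|\kappa|=|\alpha|+|\varepsilon|$ and $\kappa_1\le\delta_r$. Then
$$c_{\lambda\mu}^\nu=c_{\gamma\delta}^{\kappa'}\,c_{\alpha\varepsilon}^{\kappa}.$$

(Here $\kappa'$ is just a name; it is not the conjugate of $\kappa$.)

**Example.** For $r=1$, $\lambda=(2|1)$, $\mu=(3|0)$, $\nu=(4|2)$ the hypotheses read $4=1+3$, $2=2+0$, $2\le3$, and the lemma gives $c=1\cdot1=1$. This agrees with Pieri's rule: $(4,2)/(2,1)$ is a horizontal strip of size $3$.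

*Proof.* If $\mu\not\subset\nu$, then $\delta\not\subset\kappa'$ or $\varepsilon\not\subset\kappa$, and both sides vanish. So let $\mu\subset\nu$.

*Split the skew shape.* The boxes of $\nu/\mu$ in rows $\le r$ lie in columns $>\delta_r\ge\kappa_1$, and the boxes in rows $>r$ lie in columns $\le\kappa_1$. The two parts share no row and no column, so they can be filled independently: $s_{\nu/\mu}=s_{\kappa'/\delta}\,s_{\kappa/\varepsilon}$. Expand both factors and take the coefficient of $s_\lambda$, using $s_{\nu/\mu}=\sum_\lambda c^\nu_{\lambda\mu}s_\lambda$: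
$$c^\nu_{\lambda\mu}=\sum_{\rho,\sigma}c^{\kappa'}_{\delta\rho}\,c^{\kappa}_{\varepsilon\sigma}\,c^\lambda_{\rho\sigma}.$$
A nonzero term requires $\rho\subset\kappa'$ and $\sigma\subset\kappa$, so $\rho$ and $\sigma$ have at most $r$ rows. It also requires $|\rho|=|\kappa'|-|\delta|=|\gamma|$ and $|\sigma|=|\kappa|-|\varepsilon|=|\alpha|$.

*Only one term survives.* If $c^\lambda_{\rho\sigma}\ne0$, then $\sigma\subset\lambda$. As $\sigma$ has at most $r$ rows, $\sigma\subset\alpha$, and $|\sigma|=|\alpha|$ gives $\sigma=\alpha$. The skew shape $\lambda/\alpha$ consists of rows $r+1,\dots,2r$ of $\lambda$, so it is a translate of the diagram of $\gamma$. Thus $s_{\lambda/\alpha}=s_\gamma$, which means that $c^\lambda_{\rho\alpha}=1$ if $\rho=\gamma$ and $0$ otherwise. The sum is $c^{\kappa'}_{\delta\gamma}\,c^\kappa_{\varepsilon\alpha}$. $\square$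

## 5. A line in $\mathbb Z^{4t}$ along which $f$ is a Kostka number

Let $t\ge1$, $s=2t$, $C=s+2$, $G=C+2$, $\mathbf 1=(1^s)$. For $N=0,1,2$ define, in $\mathbb Z^s$,
$$\alpha^N=((C+2N)^t,C^t),\qquad\gamma^N=(s+N,N^{s-1}),$$
$$\varepsilon^N=\kappa-(C+N)\mathbf 1\quad\text{with}\quad\kappa_i=(s+1-i)G,$$
$$\delta^N=\delta^0-N(2^t,0^t)\quad\text{with}\quad\delta^0_i=sG+4(s-i),\qquad\kappa'=\delta^0+(0^t,2^t).$$
Put $\lambda^N=(\alpha^N|\gamma^N)$, $\mu^N=(\delta^N|\varepsilon^N)$, $\nu=(\kappa'|\kappa)$, all in $\mathbb Z^{4t}$. The constant $C$ keeps $\lambda^N$ decreasing across the bar, $G$ separates the rows of $\kappa/\varepsilon^N$, and the gaps $4$ in $\delta^0$ leave room for Pieri's rule.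

**Example.** For $t=1$: $\lambda^N=(4+2N,4,2+N,N)$, $\mu^N=(16-2N,12,8-N,2-N)$, $\pi=(20,16,10,2)$, $\nu=(16,14,12,6)$, and $|\nu|=|\pi|=48$.

**Step 1: the data are legitimate.** We check every hypothesis of Lemma 2 and that $\pi$ is fixed.

* $\lambda^N$ is a partition: $\alpha^N$ and $\gamma^N$ are, and $\alpha^N_s=C=s+2\ge s+N=\gamma^N_1$.
* $\mu^N$ is a partition: $\varepsilon^N$ is decreasing with last part $G-C-N=2-N\ge0$. The gaps of $\delta^N$ are $4$, except for the gap $4-2N\ge0$ between positions $t$ and $t+1$. And $\delta^N_s=sG=\kappa_1\ge\varepsilon^N_1$.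
* $\nu$ is a partition: the gaps of $\kappa'$ are at least $2$, and $\kappa'_s=sG+2\ge\kappa_1$.
* $\alpha^N+\delta^N=\alpha^0+\delta^0$ and $\gamma^N+\varepsilon^N=\kappa-C\mathbf 1+(s,0^{s-1})$ do not depend on $N$. So $\pi:=\lambda^N+\mu^N$ is one fixed partition.
* $|\gamma^N|+|\delta^N|=(s+sN)+(|\delta^0|-2tN)=|\delta^0|+s=|\kappa'|$.
* $|\alpha^N|+|\varepsilon^N|=(sC+2tN)+(|\kappa|-sC-sN)=|\kappa|$. Adding the last two lines, $|\pi|=|\nu|$.
* $\kappa_1=sG\le\delta^N_s$.

So Lemma 2 with $r=s$ gives
$$f(\lambda^N)=c^{\kappa'}_{\gamma^N\delta^N}\;c^{\kappa}_{\alpha^N\varepsilon^N}.\qquad(6)$$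
Moreover $\lambda^N$ is affine in $N$, so $\lambda^1=\frac12(\lambda^0+\lambda^2)$.

**Step 2: the first factor in (6) is $1$.** In $s$ variables $s_{\gamma^N}=(x_1\cdots x_s)^Nh_s$, and multiplying $s_{\delta^N}$ by $(x_1\cdots x_s)^N$ gives $s_{\delta^N+N\mathbf 1}$. So the factor is the coefficient of $s_{\kappa'}$ in $h_s\,s_{\delta^N+N\mathbf 1}$. Now $\delta^N+N\mathbf 1=\delta^0-N(1^t,(-1)^t)$, and
$$\kappa'-(\delta^N+N\mathbf 1)=(N^t,(2-N)^t)$$
is nonnegative of size $tN+t(2-N)=s$. It is a horizontal strip, since
$$\kappa'_{i+1}\le\delta^0_{i+1}+2=\delta^0_i-2\le\delta^0_i-N\le(\delta^N+N\mathbf 1)_i .$$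
By Pieri's rule the coefficient is $1$.

**Step 3: the second factor in (6) is a Kostka number.** Each of the $s$ rows of $\kappa/\varepsilon^N$ has length $C+N$. No two share a column, because $\kappa_{i+1}=\kappa_i-G\le\kappa_i-C-N=\varepsilon^N_i$. Hence $s_{\kappa/\varepsilon^N}=h_{C+N}^{\,s}$ and $c^\kappa_{\alpha^N\varepsilon^N}=K_{\alpha^N,((C+N)^s)}$.

**Step 4: strip off the constant columns.** In a semistandard tableau of shape $\alpha^N$ with entries in $\{1,\dots,s\}$, the first $C$ columns have length $s$, so each is $1,2,\dots,s$. Deleting them leaves a tableau of shape $((2N)^t)$ and content $(N^s)$. Conversely, $C$ such columns can be put in front of any tableau of shape $((2N)^t)$, because entries in row $i$ of a semistandard tableau are at least $i$. Therefore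
$$f(\lambda^N)=K_{((2N)^t),(N^{2t})}\qquad(N=0,1,2).\qquad(7)$$

So $f(\lambda^0)=1$. Next, $f(\lambda^1)=K_{(2^t),(1^{2t})}$ is the number of standard tableaux with two columns of length $t$, the Catalan number $\frac1{t+1}\binom{2t}t$. It is positive, and it is at most $4^t$, since a standard tableau of this shape is determined by the subset of $\{1,\dots,2t\}$ in its first column. Finally, write
$$M_t:=f(\lambda^2)=K_{(4^t),(2^{2t})}.$$

## 6. The growth of $K_{(4^t),(2^{2t})}$

**Step 1: cut the rectangle into two halves.** The purpose is to write $M_t$ as a sum of squares. In a tableau of shape $(4^t)$ and content $(2^{2t})$, the entries $\le t$ fill a partition $\mu\subset(4^t)$ of size $2t$, with content $(2^t)$. The entries $>t$ fill $(4^t)/\mu$. Rotate this part by $180^\circ$ and replace each entry $e$ by $2t+1-e$. The rotation reverses all rows and columns, and reversing the alphabet restores the inequalities, so we get a semistandard tableau of shape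
$$\mu^c=(4-\mu_t,\dots,4-\mu_1)$$
and content $(2^t)$. Any two such tableaux can be glued back. Hence
$$M_t=\sum_{\mu\subset(4^t),\ |\mu|=2t}K_{\mu,(2^t)}K_{\mu^c,(2^t)} .$$

**Step 2: $K_{\mu^c,(2^t)}=K_{\mu,(2^t)}$.** This follows from the identity
$$s_{\mu^c}(x_1,\dots,x_t)=(x_1\cdots x_t)^4\,s_\mu(x_1^{-1},\dots,x_t^{-1}).\qquad(8)$$
To prove (8), write $s_\mu(x)=\det(x_i^{\mu_j+t-j})/\det(x_i^{t-j})$ and substitute $x_i^{-1}$ for $x_i$. Multiply row $i$ of the numerator by $x_i^{4+t-1}$ and row $i$ of the denominator by $x_i^{t-1}$; this multiplies the quotient by $(x_1\cdots x_t)^4$. The entries become $x_i^{4-\mu_j+j-1}$ and $x_i^{j-1}$. Reverse the order of the columns in both determinants; the signs cancel, and the entries are now $x_i^{\mu^c_j+t-j}$ and $x_i^{t-j}$. The quotient is $s_{\mu^c}(x)$. Now compare coefficients of $(x_1\cdots x_t)^2$ in (8): on the left it is $K_{\mu^c,(2^t)}$, and on the right it is the coefficient of $(x_1\cdots x_t)^{-2}$ in $s_\mu(x^{-1})$, which is $K_{\mu,(2^t)}$.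

Thus
$$M_t=\sum_{\mu\vdash2t,\ \mu_1\le4}K_{\mu,(2^t)}^2,\qquad(9)$$
where the condition that $\mu$ have at most $t$ rows may be dropped, because $K_{\mu,(2^t)}=0$ for longer $\mu$.

**Example.** For $t=2$ the partitions $(4),(3,1),(2,2)$ each have $K_{\mu,(2,2)}=1$, so $M_2=3$, while $f(\lambda^1)^2=2^2=4$. For $t=3$ the partitions $(4,2),(4,1,1),(3,3),(3,2,1),(2,2,2)$ have $K_{\mu,(2,2,2)}=3,1,1,2,1$. So $M_3=9+1+1+4+1=16$, while $f(\lambda^1)^2=5^2=25$. In these cases the true-midpoint inequality holds for our points. The failure comes from exponential growth rates, so we need a bound for large $t$.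

**Step 3: a linear identity for the same numbers.** The purpose is to bound $\sum_\mu K_{\mu,(2^t)}$ from below. From $h_2^t=\sum_\mu K_{\mu,(2^t)}s_\mu$, the involution $\omega$ gives $e_2^t=\sum_\mu K_{\mu,(2^t)}s_{\mu'}$, where from now on $\mu'$ denotes the conjugate partition. Set four variables equal to $1$ and the others to $0$. Then $e_2$ becomes $\binom42=6$, and $s_{\mu'}$ vanishes if $\mu'$ has more than four rows, i.e. if $\mu_1>4$. Hence
$$6^t=\sum_{\mu\vdash2t,\ \mu_1\le4}K_{\mu,(2^t)}\,s_{\mu'}(1,1,1,1).$$
By the Weyl dimension formula,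
$$s_{\mu'}(1,1,1,1)=\frac1{12}\prod_{1\le i<j\le4}(\mu'_i-\mu'_j+j-i)\ \le\ (2t+3)^6,$$
because there are six factors, each at most $2t+3$. Therefore
$$\sum_{\mu\vdash2t,\ \mu_1\le4}K_{\mu,(2^t)}\ \ge\ \frac{6^t}{(2t+3)^6}.\qquad(10)$$

**Step 4: Cauchy–Schwarz.** The purpose is to pass from (10) to (9). The number of partitions $\mu\vdash2t$ with $\mu_1\le4$ is at most $(2t+1)^3$, since $\mu'$ has at most four parts, the first three lie in $\{0,\dots,2t\}$, and the sum determines the fourth. Hence
$$M_t\ \ge\ \frac{\left(\sum_\mu K_{\mu,(2^t)}\right)^2}{(2t+1)^3}\ \ge\ \frac{36^t}{(2t+3)^{12}(2t+1)^3}\ \ge\ \frac{36^t}{(2t+3)^{15}} .$$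

**Step 5: conclusion of the proof of Theorem C.** Take $x=\lambda^0$ and $y=\lambda^2$. Then $x+y=2\lambda^1\in2\mathbb Z^{4t}$, and by (7) and the bounds above
$$\frac{f(x)f(y)}{f(\frac{x+y}2)^2}=\frac{1\cdot M_t}{f(\lambda^1)^2}\ \ge\ \frac{36^t}{16^t(2t+3)^{15}}=\frac{(9/4)^t}{(2t+3)^{15}}\ \longrightarrow\ \infty .$$
So the quotient exceeds $1$ for some $t=t_0$. For instance $t_0=100$ will do: the decimal logarithm of the bound is $100\log_{10}2.25-15\log_{10}203\approx35.2-34.6>0$. For every $n\ge4t_0$, pad the vectors for $t_0$ by zeros. The coefficients do not change, and the sum of the two padded points is still in $2\mathbb Z^n$ with the padded midpoint as its half. Hence the true-midpoint inequality fails for all large $n$, not only for multiples of $4$. Since ceiling and floor both equal $\frac{x+y}2$ here, these points violate (1) as well. $\blacksquare$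

The argument does not determine the smallest $n$ for which the true-midpoint inequality fails. For (1) itself the threshold is exact: by Theorems A and B, $\lambda\mapsto c^\nu_{\lambda(\pi-\lambda)}$ is $L$-$\log$-concave for all $\nu,\pi$ in $\mathbb Z^n$ with $|\nu|=|\pi|$ precisely when $n\le3$.
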